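\title{A parity bound for skeleton constructions in $\{0,1,2\}^j$}

\begin{abstract}
For a word $t\in\{0,1,2\}^j$ let $A_t$ be the box of all points that differ from $t$ in every coordinate. A skeleton construction is a nonempty set of $S$ words whose boxes cover every point zero or two times, together with a partition of the uncovered points into $c$ proper boxes. We prove that $S+c\ge 2^j+1$, so the value $S+c=2^j$ is never reached. The proof replaces partitions by sums modulo $2$ and proceeds by induction on $j$, comparing a function with four slices of it. The bound is attained for every $j$, and as the word set and $j$ vary, the least value of $S+c-2^j$ for a given word set takes every positive integer value.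
\end{abstract}

\section{Skeleton constructions}\label{sec:intro}

Let $[3]=\{0,1,2\}$ and $j\ge 1$. A \emph{proper box} in $[3]^j$ is a product $B=B_1\times\dots\times B_j$ with $\varnothing\ne B_i\subsetneq[3]$ for every $i$, so each side has one or two letters. The largest proper boxes have $2^j$ points, and they are indexed by words: the \emph{all-pair box} of $t=(t_1,\dots,t_j)\in[3]^j$ is
\[
A_t=\prod_{i=1}^j\bigl([3]\setminus\{t_i\}\bigr)=\{x\in[3]^j:\ x_i\ne t_i\text{ for every }i\}.
\]
Given a word $w$, the $2^j$ products whose $i$th side is $\{w_i\}$ or $[3]\setminus\{w_i\}$ partition $[3]^j$. We call this the \emph{standard partition at $w$}. One of its members is $A_w$, so the complement of $A_w$ is partitioned by $2^j-1$ proper boxes. By a theorem of Alon, Bohman, Holzman and Kleitman, every partition of $[3]^j$ into proper boxes has at least $2^j$ members; a proof is included in Section~\ref{sec:slicing}. Counting points gives only $(3/2)^j$.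

For a set $T$ of words let $N_T(x)=\#\{t\in T:\ x\in A_t\}$ be its \emph{covering function}. We call $T\subseteq[3]^j$ \emph{perfect} if it is nonempty and $N_T(x)\in\{0,2\}$ for all $x$. Then $[3]^j$ splits into the doubly covered set $U=\{N_T=2\}$ and the set of \emph{holes} $H=\{N_T=0\}$, and $A_t\subseteq U$ for every $t\in T$. A \emph{$(j,S,c)$ skeleton construction} is a perfect set $T\subseteq[3]^j$ with $|T|=S$ together with a partition of $H$ into $c$ proper boxes, called \emph{masks}.

The boxes $A_t$ and two copies of each mask cover every point of $[3]^j$ exactly twice, with $S+2c=2(S+c)-S$ proper boxes. For a given $S$, a smaller value of $S+c$ thus means a more economical double cover. If the empty word set were allowed, it would have $H=[3]^j$ and the standard partition would give $S+c=2^j$. So $S+c-2^j$ measures the price of using words at all: it is the number of words spent minus the number of masks saved. The following question, posed in \cite{White}, asks whether this price can be zero.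

\begin{quote}
\emph{Do there exist $j\ge1$ and a $(j,S,c)$ skeleton construction with $S+c=2^j$?}
\end{quote}

A perfect set has at least three words: a single word has $N_T=1$ on its box, and two distinct words have distinct boxes of the same size, so $N_T=1$ at some point. For $j=1$ this leaves only $T=[3]$, with $N_T=2$ everywhere, $S=3$, $c=0$ and $S+c=2^1+1$. Two further examples show the same value.

\begin{example}\label{ex:cylinder}
Let $T=[3]\times\{0\}^{j-1}$. The three boxes $([3]\setminus\{a\})\times\{1,2\}^{j-1}$ cover $U=[3]\times\{1,2\}^{j-1}$ twice and nothing else, so $H=[3]\times\bigl([3]^{j-1}\setminus\{1,2\}^{j-1}\bigr)$. The second factor is the complement of an all-pair box and is partitioned by $2^{j-1}-1$ proper boxes (for $j=1$ it is empty). Splitting the first factor as $\{0\}\cup\{1,2\}$ gives $c=2^j-2$ masks, and $S+c=3+2^j-2=2^j+1$.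
\end{example}

\begin{example}\label{ex:perm}
Let $T\subseteq[3]^3$ consist of the six permutations of $(0,1,2)$. A constant word $aaa$ agrees with every permutation somewhere, so it is a hole. A word with exactly two equal letters $a$ is avoided only by permutations that put $a$ in the remaining position, and both of these do avoid it. A permutation is avoided exactly by its two cyclic shifts. Hence $T$ is perfect, $H=\{000,111,222\}$, and three single points serve as masks: $(j,S,c)=(3,6,3)$ and $S+c=2^3+1$.
\end{example}

The question came with evidence of this kind: every skeleton construction examined had $S+c=2^j+1$, among them constructions with $(j,S,c)=(3,6,3)$, $(4,8,9)$ and $(5,10,23)$. This suggests the answer no. The partition bound does not prove it directly. If $p(U)$ is the least number of proper boxes that partition $U$, then a partition of $U$ and the masks together partition $[3]^j$, so $p(U)+c\ge2^j$ and $S+c\ge 2^j+(S-p(U))$. This excludes $S+c=2^j$ only for those $T$ for which one knows $p(U)<S$. We do not estimate $p(U)$; we apply the method behind the partition bound to words and masks at the same time.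

\begin{theorem}\label{thm:main}
Every $(j,S,c)$ skeleton construction satisfies $S+c\ge 2^j+1$, and for every $j\ge1$ there is one with $S+c=2^j+1$. In particular $S+c=2^j$ is impossible.
\end{theorem}

The inequality follows from a stronger statement, which is the one that survives induction. For $j\ge0$ and $f\colon[3]^j\to\mathbb F_2$, let $q_j(f)$ be the least size of a multiset of proper boxes whose indicator functions sum to $f$ modulo $2$. It is finite because single points are proper boxes. For $j=0$ the set $[3]^0$ is one point (the empty word), which is also its only box and the all-pair box of the empty word; thus $q_0(0)=0$ and $q_0(1)=1$. For a multiset $T$ of words, $|T|$ and $N_T$ are counted with multiplicity. We call $T$ an \emph{even multiset} if $N_T(x)$ is even for all $x$, and we then define its \emph{hole function}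
\[
h_T=1+\tfrac12N_T \bmod 2 .
\]

\begin{theorem}\label{thm:parity}
Let $j\ge0$ and let $T$ be a nonempty even multiset of words in $[3]^j$. Then
\[
q_j(h_T)\ \ge\ 2^j+1-|T| .
\]
\end{theorem}

\begin{proof}[Proof of Theorem~\ref{thm:main} from Theorem~\ref{thm:parity}]
If $T$ is perfect, then $h_T$ equals $1$ where $N_T=0$ and $0$ where $N_T=2$, so $h_T=\mathbf 1_H$. The indicators of the $c$ masks sum to $\mathbf 1_H$, hence $c\ge q_j(h_T)\ge 2^j+1-S$. Example~\ref{ex:cylinder} gives equality for every $j\ge 1$.
\end{proof}

The evidence also suggests that $2^j+1$ might be forced once the masks are chosen as well as possible. It is not. For perfect $T\subseteq[3]^j$ let $c(T)$ be the least number of masks that partition $H$, and let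
\[
e(T)=|T|+c(T)-2^j
\]
be the \emph{excess} of $T$. Theorem~\ref{thm:main} says that $e(T)\ge1$.

\begin{theorem}\label{thm:excess}
Let $m\ge0$ and $j\ge1$ with $j\ge4m$. Then there is a perfect set $T\subseteq[3]^j$ with $e(T)=m+1$. Hence the set of excesses of perfect sets, over all $j$, is exactly $\{1,2,3,\dots\}$.
\end{theorem}

Theorem~\ref{thm:parity} is proved in Sections~\ref{sec:slicing} and~\ref{sec:words}, and Theorem~\ref{thm:excess} in Sections~\ref{sec:composition} and~\ref{sec:tetracode}.

\section{Four slices of a function}\label{sec:slicing}

Suppose that a family of proper boxes partitions $[3]^j$, and cut along the last coordinate. Each of the three layers $[3]^{j-1}\times\{a\}$ inherits a partition, and a box appears in at most two layers. This multiplies the lower bound by $3/2$ per dimension. The loss comes from boxes whose last side is a single letter: they appear in one layer only. To use them a second time, project all boxes to $[3]^{j-1}$ and add the three layers modulo $2$. Boxes with a two-letter last side cancel and those with a one-letter last side remain. The projections that remain may overlap, so they need not form a partition; this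 is why we work with $q_j$.

For $j\ge1$, $f\colon[3]^j\to\mathbb F_2$ and $a\in[3]$ define functions on $[3]^{j-1}$ by
\[
f_a(y)=f(y,a),\qquad f_\infty=f_0+f_1+f_2 .
\]

\begin{lemma}[slicing]\label{lem:slicing}
For $j\ge1$ and $f\colon[3]^j\to\mathbb F_2$,
\[
2q_j(f)\ \ge\ q_{j-1}(f_0)+q_{j-1}(f_1)+q_{j-1}(f_2)+q_{j-1}(f_\infty).
\]
\end{lemma}

\begin{proof}
Write $f=\sum_B\mathbf 1_B$ with $q_j(f)$ proper boxes, and write each box as $B=B'\times B_j$ with $B'$ a proper box in $[3]^{j-1}$ and $|B_j|\in\{1,2\}$. Modulo $2$,
\[
f_a=\sum_{B:\,a\in B_j}\mathbf 1_{B'},\qquad
f_\infty=\sum_B|B_j|\,\mathbf 1_{B'}=\sum_{B:\,|B_j|=1}\mathbf 1_{B'} .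
\]
A box with $|B_j|=2$ is used in two of the first three representations and not in the fourth. A box with $|B_j|=1$ is used in one of the first three and in the fourth. So the four representations have $2q_j(f)$ terms in total.
\end{proof}

This is the place where properness is used: a box with $B_j=[3]$ would appear in all four representations.

\begin{lemma}\label{lem:one}
For $j\ge0$, the constant function $1$ has $q_j(1)=2^j$.
\end{lemma}

\begin{proof}
The standard partition gives $q_j(1)\le2^j$. For the lower bound, $q_0(1)=1$, and for $f=1$ we have $f_0=f_1=f_2=1$ and $f_\infty=1+1+1=1$. Lemma~\ref{lem:slicing} gives $2q_j(1)\ge4q_{j-1}(1)$.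
\end{proof}

The indicators of a partition of $[3]^j$ sum to $1$, so Lemma~\ref{lem:one} contains the bound of Alon, Bohman, Holzman and Kleitman quoted in Section~\ref{sec:intro}.

When we slice a hole function, the fourth slice will not be constant but of the form $1+D$, where $D$ is a sum of indicators of all-pair boxes. We need to know how much cheaper than $1$ such a function can be, however many boxes are summed. The property of $D$ that matters is the following. A \emph{line} in $[3]^j$ is a set of three points obtained by fixing all coordinates but one. A function $D\colon[3]^j\to\mathbb F_2$ is \emph{line-even} if its sum over every line is $0$; for $j=0$ there are no lines and both functions are line-even. A line in direction $i$ meets $A_t$ in two points if its fixed coordinates avoid those of $t$, and in no point otherwise. So $\mathbf 1_{A_t}$ is line-even, and so is every sum of such indicators.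

\begin{lemma}\label{lem:even}
If $j\ge0$ and $D\colon[3]^j\to\mathbb F_2$ is line-even, then $q_j(1+D)\ge2^j-1$.
\end{lemma}

\begin{proof}
We use induction on $j$. For $j=0$ the bound is $0$. Let $j\ge1$ and $f=1+D$. Then $f_a=1+D_a$, and $D_a$ is line-even because a line of $[3]^{j-1}$, placed in the layer with last letter $a$, is a line of $[3]^j$. The value $D_\infty(y)$ is the sum of $D$ over the line $\{y\}\times[3]$, so $D_\infty=0$ and $f_\infty=1+1+1+0=1$. By Lemma~\ref{lem:slicing}, the induction hypothesis and Lemma~\ref{lem:one},
\[
2q_j(f)\ \ge\ 3\,(2^{j-1}-1)+2^{j-1}=2^{j+1}-3 .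
\]
Since $q_j(f)$ is an integer, $q_j(f)\ge2^j-1$.
\end{proof}

The bound is attained by $D=\mathbf 1_{A_w}$, since $1+D$ is then the indicator of the complement of $A_w$. The rounding in the last line is really used. Let $\Delta$ be the indicator of the six off-diagonal points of $[3]^2$; every row and column contains two of them, so $\Delta$ is line-even. The function $1+\Delta$ is the indicator of the diagonal. Its slices are three single points, of cost $1$ each, and the constant $1$ on $[3]$, of cost $2$. Lemma~\ref{lem:slicing} gives $2q_2(1+\Delta)\ge5$, and only integrality raises $5/2$ to the true value $3$.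

\section{Slicing a word set}\label{sec:words}

To apply Lemma~\ref{lem:slicing} to $h_T$ we must recognize its four slices. Let $j\ge1$ and let $T$ be a multiset of words in $[3]^j$. Let $\overline T$ be the multiset of words in $[3]^{j-1}$ obtained from $T$ by deleting last letters, and for $a\in[3]$ let $T^{(a)}$ be obtained in the same way from the words of $T$ that do \emph{not} end in $a$. A point $(y,a)$ lies in $A_{(t,b)}$ if and only if $y\in A_t$ and $b\ne a$. Therefore
\begin{equation}\label{eq:layer}
N_T(y,a)=N_{T^{(a)}}(y).
\end{equation}
A word ending in $b$ contributes to $T^{(a)}$ for exactly the two letters $a\ne b$, so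
\begin{equation}\label{eq:twice}
\sum_{a\in[3]}|T^{(a)}|=2|T|,\qquad \sum_{a\in[3]}N_{T^{(a)}}=2N_{\overline T}.
\end{equation}

\begin{example}\label{ex:two}
Let $T=\{02,12,20,21\}\subseteq[3]^2$. Then
\[
T^{(0)}=T^{(1)}=\{0,1,2\},\qquad T^{(2)}=\{2,2\},\qquad \overline T=\{0,1,2,2\}.
\]
In $[3]^1$ the covering function of a multiset at $y$ is the number of its letters different from $y$. Listing values at $y=0,1,2$, we get $N_{T^{(0)}}=N_{T^{(1)}}=(2,2,2)$ and $N_{T^{(2)}}=(2,2,0)$. By \eqref{eq:layer}, $T$ is perfect with $H=\{22\}$; it gives a $(2,4,1)$ skeleton construction. The slices of $f=h_T=\mathbf 1_H$ are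
\[
f_0=f_1=(0,0,0),\qquad f_2=(0,0,1),\qquad f_\infty=(0,0,1).
\]
The first three are the hole functions of $T^{(0)},T^{(1)},T^{(2)}$. Their costs $0,0,1$ are exactly the bounds $2^1+1-|T^{(a)}|$ of Theorem~\ref{thm:parity} in dimension $1$. The fourth is $1+D$ with $D=N_{\overline T}\bmod2=(3,3,2)\bmod 2=(1,1,0)$, which is line-even, and its cost $1$ is the bound $2^1-1$ of Lemma~\ref{lem:even}. Adding up, $2q_2(f)\ge0+0+1+1$, which is the bound $q_2(f)\ge2^2+1-4$.
\end{example}

The example shows the whole mechanism. Measured against $2^{j-1}$ minus the number of words, each of the three ordinary slices gains one unit by induction and the fourth slice loses at most one; the net gain is two, which is twice the $+1$ in the theorem. It also shows why multisets cannot be avoided: $T$ is a set but $T^{(2)}$ is not. For the permutations of Example~\ref{ex:perm} the accounting is again tight: each $T^{(a)}$ has four words and the single hole $aa$, the fourth slice is the diagonal $1+\Delta$ of cost $3$, and $1+1+1+3=2\cdot3$.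

One case is not visible in these examples: some $T^{(a)}$ may be empty, as $T^{(0)}$ is in Example~\ref{ex:cylinder} for $j\ge2$, and an empty slice gains nothing. At most one slice is empty, however, and rounding absorbs the difference.

\begin{proof}[Proof of Theorem~\ref{thm:parity}]
For an even multiset $T$ of words in $[3]^j$, possibly empty, put
\[
g(T)=|T|+q_j(h_T)-2^j\in\mathbb Z .
\]
For $T=\varnothing$ we have $h_T=1$ and $g(T)=0$ by Lemma~\ref{lem:one}. We show by induction on $j$ that $g(T)\ge1$ if $T\neq\varnothing$.

For $j=0$, the multiset $T$ consists of copies of the empty word and $N_T=|T|$. This number is even and positive, so $g(T)\ge2+0-1=1$.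

Let $j\ge1$ and $f=h_T$. By \eqref{eq:layer}, each $T^{(a)}$ is an even multiset and $f_a=h_{T^{(a)}}$. By \eqref{eq:twice},
\[
f_\infty=\sum_{a\in[3]}\Bigl(1+\tfrac12N_{T^{(a)}}\Bigr)=3+N_{\overline T}=1+D \pmod 2,\qquad D=\sum_{t\in\overline T}\mathbf 1_{A_t}\bmod 2 .
\]
The function $D$ is line-even, so $q_{j-1}(f_\infty)\ge2^{j-1}-1$ by Lemma~\ref{lem:even}. Now combine Lemma~\ref{lem:slicing} with the first identity in \eqref{eq:twice} and with $2\cdot2^j=4\cdot2^{j-1}$:
\begin{align*}
2g(T)&=2|T|+2q_j(f)-4\cdot2^{j-1}\\
&\ge\sum_{a\in[3]}\Bigl(|T^{(a)}|+q_{j-1}(h_{T^{(a)}})-2^{j-1}\Bigr)+\Bigl(q_{j-1}(f_\infty)-2^{j-1}\Bigr)\\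
&\ge g(T^{(0)})+g(T^{(1)})+g(T^{(2)})-1 .
\end{align*}
Fix a word of $T$, with last letter $b$. The two multisets $T^{(a)}$ with $a\neq b$ are nonempty and have $g\ge1$ by induction, and $g(T^{(b)})\ge0$ whether or not $T^{(b)}$ is empty. So $2g(T)\ge1+1+0-1=1$, and $g(T)\ge1$ because $g(T)$ is an integer.
\end{proof}

\begin{remark}\label{rem:hyp}
Nonemptiness of $T$ is used in the base case and to find two nonempty slices; the theorem fails by one for $T=\varnothing$. Evenness of $N_T$ defines $h_T$ and forces $|T|\ge2$ in the base case. That the boxes $A_t$ have only two-letter sides is used in \eqref{eq:twice} and in the line-evenness of $D$. By \eqref{eq:layer} the condition $N_T\in\{0,2\}$ passes to slices, so allowing larger even values is not needed for the induction; it comes at no cost. Among multisets the smallest tight case is $T=\{w,w\}$, where $h_T=1+\mathbf 1_{A_w}$ and $g(T)=2+(2^j-1)-2^j=1$.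
\end{remark}

\section{Composition of perfect sets}\label{sec:composition}

To produce large excesses we glue perfect sets so that $e-1$ is additive. Let $T'\subseteq[3]^{j'}$ and $T''\subseteq[3]^{j''}$ be perfect, with covering functions $N',N''$ and hole sets $H',H''$. Fix $w'\in T'$ and $w''\in T''$ and write $A'=A_{w'}$, $A''=A_{w''}$. The sets $T'\times\{w''\}$ and $\{w'\}\times T''$ are perfect, and their covered parts overlap exactly in $A'\times A''$, where together they cover four times. This overlap is the all-pair box of their common word $(w',w'')$, so removing that word from both sets brings the multiplicity back to two.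

\begin{proposition}\label{prop:composition}
With this notation and $j=j'+j''$, the set
\[
T=\bigl((T'\setminus\{w'\})\times\{w''\}\bigr)\ \cup\ \bigl(\{w'\}\times(T''\setminus\{w''\})\bigr)\subseteq[3]^j
\]
is perfect, $|T|=|T'|+|T''|-2$, and
\[
c(T)=c(T')+c(T'')+(2^{j'}-1)(2^{j''}-1),\qquad e(T)-1=(e(T')-1)+(e(T'')-1).
\]
\end{proposition}

For $T'=T''=[3]$ and $w'=w''=2$ this is the set $\{02,12,20,21\}$ of Example~\ref{ex:two}, with $c=0+0+1$.

The proof splits $H$ into three parts whose standard mask counts are the three terms in the formula for $c(T)$. The difficulty lies in the lower bound, since a mask need not respect the splitting. We therefore give each mask a total weight $2^j$, spread over a family of test sets, and bound from below the weight that three groups of test sets receive. The test sets are what Lemma~\ref{lem:slicing} produces when it is applied to all coordinates in turn: the slice $a$ restricts a coordinate to $\{a\}$, and the slice $\infty$ sums it over $[3]$.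

A \emph{test box} in $[3]^k$ is a product $R=R_1\times\dots\times R_k$ with each $R_i\in\{\{0\},\{1\},\{2\},[3]\}$. There are $4^k$ test boxes, and each has odd size. We say that $R$ \emph{detects} a set $X$ if $|R\cap X|$ is odd. If $R$ detects $X$ and $X$ is partitioned, then $R$ detects at least one of the parts.

\begin{lemma}\label{lem:test}
Every proper box in $[3]^k$ is detected by exactly $2^k$ test boxes. The test boxes that detect an all-pair box $A_w$ are the single points of $A_w$.
\end{lemma}

\begin{proof}
Since $|R\cap B|=\prod_i|R_i\cap B_i|$, the test box $R$ detects $B$ if and only if every $|R_i\cap B_i|$ is odd. If $B_i=\{s\}$, this holds for $R_i=\{s\}$ and $R_i=[3]$. If $B_i=\{s,s'\}$, it holds for $R_i=\{s\}$ and $R_i=\{s'\}$. So there are two choices per coordinate, and for $B=A_w$ they are the single letters different from $w_i$.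
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:composition}]
The two parts of $T$ are disjoint, because only the second has first component $w'$. So $|T|=|T'|+|T''|-2$, which is positive since perfect sets have at least three words.

\emph{Perfectness.} As $A_{(s,t)}=A_s\times A_t$,
\[
N_T(x,y)=N'(x)\,\mathbf 1_{A''}(y)+\mathbf 1_{A'}(x)\,N''(y)-2\cdot\mathbf 1_{A'}(x)\,\mathbf 1_{A''}(y).
\]
Since $N'=2$ on $A'$ and $N''=2$ on $A''$, the values are
\[
\begin{array}{c|cc}
 & y\in A'' & y\notin A''\\ \hline
x\in A' & 2 & N''(y)\\
x\notin A' & N'(x) & 0
\end{array}
\]
Thus $T$ is perfect. Let $C'$ and $C''$ be the complements of $A'$ and $A''$, so that $H'\subseteq C'$ and $H''\subseteq C''$. The table gives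
\begin{equation}\label{eq:holes}
H=(H'\times A'')\ \sqcup\ (A'\times H'')\ \sqcup\ (C'\times C'').
\end{equation}
For a hole $x\in H'$ the whole of $\{x\}\times[3]^{j''}$ lies in $H$, so a mask can indeed meet both the first and the third part.

\emph{Upper bound.} A product of proper boxes is a proper box. Multiplying an optimal partition of $H'$ by $A''$ partitions the first part in \eqref{eq:holes} into $c(T')$ masks, and the second part needs $c(T'')$ masks in the same way. The standard partitions at $w'$ and $w''$ split $C'$ and $C''$ into $2^{j'}-1$ and $2^{j''}-1$ proper boxes, whose products partition the third part.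

\emph{Lower bound.} Let $\mathcal M$ be a partition of $H$ into $c(T)$ masks, and for a test box $R$ in $[3]^j$ let $o(R)$ be the number of masks that $R$ detects. By Lemma~\ref{lem:test},
\begin{equation}\label{eq:total}
\sum_R o(R)=2^jc(T).
\end{equation}
Write $R=R'\times R''$ with test boxes $R'$ in $[3]^{j'}$ and $R''$ in $[3]^{j''}$. Let $\mathcal F''$ be the family of those $R$ for which $R'$ is a point of $A'$, let $\mathcal F'$ be the family of those for which $R''$ is a point of $A''$, and let $\mathcal F_0$ be the family of all others.

Fix $x\in A'$. By \eqref{eq:holes}, $\{y:(x,y)\in H\}=H''$. Writing masks as $M'\times M''$, the boxes $M''$ of the masks with $x\in M'$ partition $H''$, so there are at least $c(T'')$ such masks. The test box $\{x\}\times R''$ detects such a mask if and only if $R''$ detects $M''$, which happens for $2^{j''}$ choices of $R''$. Summing over the $2^{j'}$ points $x\in A'$ gives $\sum_{R\in\mathcal F''}o(R)\ge2^jc(T'')$. Exchanging the roles of the two factors gives $\sum_{R\in\mathcal F'}o(R)\ge2^jc(T')$.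

A member of $\mathcal F'\cap\mathcal F''$ is a single point of $A'\times A''$. It is not a hole, so no mask contains it and $o(R)=0$. The two sums therefore add without double counting.

Let $R\in\mathcal F_0$. By Lemma~\ref{lem:test}, $|R'\cap A'|$ and $|R''\cap A''|$ are even. As $|R'|$ and $|R''|$ are odd, $|R'\cap C'|$ and $|R''\cap C''|$ are odd. By \eqref{eq:holes},
\[
|R\cap H|=|R'\cap H'|\,|R''\cap A''|+|R'\cap A'|\,|R''\cap H''|+|R'\cap C'|\,|R''\cap C''|
\]
is odd, so $o(R)\ge1$. Moreover
\[
|\mathcal F_0|=(4^{j'}-2^{j'})(4^{j''}-2^{j''})=2^j(2^{j'}-1)(2^{j''}-1).
\]
Adding the three contributions in \eqref{eq:total} and dividing by $2^j$ gives $c(T)\ge c(T')+c(T'')+(2^{j'}-1)(2^{j''}-1)$.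

\emph{Excess.} Expanding $(2^{j'}-1)(2^{j''}-1)=2^j-2^{j'}-2^{j''}+1$,
\[
e(T)=|T'|+|T''|-2+c(T')+c(T'')-2^{j'}-2^{j''}+1=e(T')+e(T'')-1 .\qedhere
\]
\end{proof}

Unlike Section~\ref{sec:words}, this proof uses that the masks form a partition of $H$: once to bound the sections by $c(T')$ and $c(T'')$, and once to get $o(R)=0$ on $\mathcal F'\cap\mathcal F''$.

\begin{remark}\label{rem:oneshot}
Test boxes give in one step the bound $q_j(f)\ge2^{-j}\,\#\{R:\sum_{x\in R}f(x)=1\}$, since each such $R$ detects some box of a representation of $f$. This does not replace the induction in Lemma~\ref{lem:even}, which rounds in every dimension. Take the line-even function $D(x,y)=\Delta(x)\Delta(y)$ on $[3]^2\times[3]^2$, which equals $1$ at $36$ points. A test box with a side $[3]$ is a disjoint union of lines and has odd size, so $1+D$ sums to $1$ on it; the only test boxes not counted are those $36$ points. The one-step bound is $(256-36)/16=13.75$, hence $14$, while Lemma~\ref{lem:even} gives $15$.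
\end{remark}

\section{The tetracode and the set of excesses}\label{sec:tetracode}

Composition preserves $e=1$, so one perfect set with $e>1$ is needed as a seed. A set of holes is expensive to mask when its points are far apart, which points to error-correcting codes. The \emph{Hamming distance} $d(x,y)$ is the number of coordinates in which $x$ and $y$ differ, and $x\in A_t$ if and only if $x$ and $t$ agree in no coordinate. Identify $[3]$ with the field $\mathbb F_3$. The \emph{weight} of a word is its number of nonzero coordinates, so $d(s,t)$ is the weight of $s-t$.

\begin{proposition}\label{prop:tetracode}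
The tetracode $T=\{(a,b,a+b,a+2b):a,b\in\mathbb F_3\}\subseteq[3]^4$ is perfect with $|T|=9$ and $c(T)=9$. Thus $|T|+c(T)=18=2^4+2$ and $e(T)=2$.
\end{proposition}

\begin{proof}
The eight nonzero words of $T$ correspond to $a=0$, $b=0$, $b=a$ and $b=2a$; they are $(0,b,b,2b)$, $(a,0,a,a)$, $(a,a,2a,0)$ and $(a,2a,0,2a)$ with $a,b\ne0$. All have weight $3$. Since $T$ is closed under subtraction, distinct codewords are at distance $3$, that is, they agree in exactly one coordinate. Three consequences follow.
\begin{enumerate}
\item[(i)] The nine balls $\{x:d(x,t)\le1\}$, $t\in T$, are disjoint by the triangle inequality and have $1+4\cdot2=9$ points each, so they partition the $81$ points of $[3]^4$.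
\item[(ii)] The projection of $T$ to any two coordinates is injective, hence a bijection onto $[3]^2$: every pair of letters occurs exactly once in every pair of coordinates.
\item[(iii)] By (ii), every letter occurs exactly three times in every coordinate.
\end{enumerate}

If $x\in T$, every codeword agrees with $x$ in some coordinate, so $N_T(x)=0$. Let $x\notin T$, and let $\alpha_i$ be the number of codewords that agree with $x$ in exactly $i$ coordinates, so that $N_T(x)=\alpha_0$. Then $\alpha_4=0$, and $\alpha_3=1$ by (i). Counting pairs of agreeing coordinates with (ii), agreeing coordinates with (iii), and codewords, we obtain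
\[
\alpha_2+3\alpha_3=\binom42=6,\qquad \alpha_1+2\alpha_2+3\alpha_3=4\cdot3=12,\qquad \alpha_0+\alpha_1+\alpha_2+\alpha_3=9 .
\]
Hence $\alpha_2=3$, $\alpha_1=3$ and $\alpha_0=2$. So $T$ is perfect and $H=T$.

Suppose that a mask contains two holes $s\ne t$, and choose $i$ with $s_i\ne t_i$. The mask is a product, so it contains the word obtained from $s$ by replacing $s_i$ with $t_i$. This word is at distance $1$ from $s$ and so is not in $T=H$, a contradiction. All masks are therefore single points, and $c(T)=9$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:excess}]
Take $m$ copies of the tetracode, with $e-1=1$, and $j-4m$ copies of $[3]\subseteq[3]^1$, with $e-1=3+0-2-1=0$. Since $j\ge1$ there is at least one set, and the dimensions add up to $j$. Compose the sets one after another by Proposition~\ref{prop:composition}, with any choice of the words $w'$ and $w''$. The result is a perfect set $T\subseteq[3]^j$ with $e(T)-1=m$. So every positive integer is an excess, and by Theorem~\ref{thm:main} no other value is.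
\end{proof}

\begin{thebibliography}{1}

\bibitem{White}
Patrick White, \emph{New bounds for double covers of the discrete box $\{0,1,2\}^d$}, arXiv:2607.09014 (2026).

\end{thebibliography}
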